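# A coherent ring with a non-coherent classical tilt

Throughout, $R$ is an associative ring with $1$, $\mathrm{Mod}\,R$ is the category of right $R$-modules, and $\mathrm{mod}\,R$ is its full subcategory of finitely presented modules. We write $\mathbb N=\{1,2,3,\dots\}$, and $e_{ij}$ for matrix units. For a ring $C$ put
$$T(C)=\begin{pmatrix} C&C\\0&C\end{pmatrix},\qquad T^-(C)=\begin{pmatrix} C&0\\C&C\end{pmatrix}.$$
Swapping the indices $1$ and $2$ is an isomorphism $T(C)\cong T^-(C)$. An endomorphism ring $\mathrm{End}_R(V_R)$ acts on the left of $V$.

## Finitely presented modules and coherent rings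

**Definition (finitely presented).** A right $R$-module $X$ is finitely presented if there is an exact sequence $R^a\to R^b\to X\to 0$ with $a,b$ finite.

We use three textbook facts.

1. If $0\to K\to F\to X\to0$ is exact with $F$ finitely generated and $X$ finitely presented, then $K$ is finitely generated (Schanuel's lemma).
2. If $X$ is finitely presented and $K\subset X$ is finitely generated, then $X/K$ is finitely presented.
3. A finitely generated projective module is finitely presented.

**Example (the ring $B$ and its ideal $N$).** Let $k$ be a field, let $B\subset k^{\mathbb N}$ be the ring of eventually constant sequences, and let $N=k^{(\mathbb N)}\subset B$ be the ideal of sequences with finite support. Taking limits gives $B/N\cong k$. The ideal $N$ is not finitely generated: finitely many elements of $N$ have supports in a common finite set, and the ideal they generate is supported in that set. So by fact 1 the one-dimensional module $B/N$ is finitely generated but not finitely presented.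

**Definition (right coherent).** $R$ is right coherent if every finitely generated right ideal of $R$ is finitely presented; equivalently, $\mathrm{mod}\,R$ is an abelian subcategory of $\mathrm{Mod}\,R$.

When $R$ is right coherent, the kernel of a map between finitely presented modules is finitely presented, and every finitely generated submodule of a finitely presented module is finitely presented.

**Example.** Right Noetherian rings are right coherent. The ring $B$ is coherent and not Noetherian. Indeed, let $I=a_1B+\dots+a_rB$. The indicator sequence $p_j$ of the support of $a_j$ is eventually constant and lies in $a_jB$. So the indicator $p=1-\prod_j(1-p_j)$ of the union of the supports lies in $I$, and $a_j=pa_j$. Hence $I=pB$ is a direct summand of $B$, which is projective and thus finitely presented.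

## Regular, semihereditary and hereditary rings

These notions enter only in the stronger forms of the theorem.

**Definition (von Neumann regular).** $R$ is von Neumann regular if for every $x\in R$ there is $y\in R$ with $x=xyx$.

**Example.** $B$ is regular: take $y_i=x_i^{-1}$ where $x_i\ne0$ and $y_i=0$ elsewhere; this is again eventually constant. If $B$ is any commutative regular ring and $h\in B$ is idempotent, then the ring $hB$ (with identity $h$) is regular: replace $y$ by $hy$.

Textbook facts: every finitely generated right or left ideal of a regular ring is generated by an idempotent, and $M_n(C)$ is regular when $C$ is. In the commutative case the first fact is quick. If $x=xyx$, then $p=xy$ is idempotent and $xC=pC$; and for idempotents $p,q$ one has $pC+qC=(p+q-pq)C$, where $p+q-pq$ is idempotent.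

**Definition (semihereditary, hereditary).** $R$ is right semihereditary if every finitely generated right ideal is projective, and right hereditary if every right ideal is projective. The left versions are analogous.

**Example.** $\mathbb Z$ is hereditary, since its nonzero ideals are free. Every von Neumann regular ring is semihereditary on both sides, since $pR$ is a summand of $R$ for $p=p^2$. By fact 3, a right semihereditary ring is right coherent. A finite product of right semihereditary rings is right semihereditary, since right ideals and modules split along the factors.

**Definition (polynomial identity).** A $k$-algebra satisfies a polynomial identity if some nonzero polynomial in noncommuting variables over $k$ vanishes under all substitutions from the algebra.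

**Example.** $M_2(k)$ satisfies $[[x,y]^2,z]=0$: a matrix $c=[x,y]$ has trace $0$, so $c^2=-\det(c)\cdot 1$ is central by Cayley–Hamilton. The polynomial is nonzero because its monomial $xyxyz$ has coefficient $1$.

## Tilting modules and the torsion pairs they generate

For a module $V$, $\mathrm{add}(V)$ denotes the class of direct summands of finite direct sums of copies of $V$.

**Definition (classical tilting).** A right $R$-module $V$ is a classical ($1$-)tilting module if

* (i) $V$ is finitely presented and has projective dimension at most $1$;
* (ii) $\mathrm{Ext}^1_R(V,V)=0$;
* (iii) there is an exact sequence $0\to R_R\to V_0\to V_1\to0$ with $V_0,V_1\in\mathrm{add}(V)$.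

Then $S=\mathrm{End}_R(V_R)$ is said to be classically ($1$-)tilting equivalent to $R$.

**Example (the smallest nontrivial tilt).** Let $T=T(k)$, $Q=e_{11}T=(k,k)$ and $P=e_{22}T=(0,k)$. Left multiplication by $e_{12}$ embeds $P$ in $Q$ with image $e_{12}T=(0,k)$. Put $W=Q/e_{12}T=(k,0)$ and $V=Q\oplus W$.

The sequence $0\to P\to Q\to W\to0$ gives (i). Adding the identity of $Q$ to it gives $0\to Q\oplus P=T\to Q\oplus Q\to W\to0$, which is (iii). For (ii), $\mathrm{Ext}^1_T(W,Q)$ is the cokernel of $\mathrm{Hom}(Q,Q)=k\to\mathrm{Hom}(P,Q)=k$, $b\mapsto b$, so it vanishes. The epimorphism $Q\to W$ and $\mathrm{pd}\,W\le 1$ then give $\mathrm{Ext}^1_T(W,W)=0$.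

**Definition (trace, torsion pair).** For a classical tilting module $V$ let $\mathrm{Gen}(V)$ be the class of epimorphic images of direct sums of copies of $V$, and let $V^\perp=\{M:\mathrm{Hom}_R(V,M)=0\}$. The pair $(\mathrm{Gen}(V),V^\perp)$ is a torsion pair in $\mathrm{Mod}\,R$: there are no nonzero maps from a module of the first class to one of the second, and each $X$ has a largest submodule $t(X)\in\mathrm{Gen}(V)$, with $X/t(X)\in V^\perp$. This torsion submodule is the trace
$$t(X)=\mathrm{tr}_V(X)=\sum_{\varphi\in\mathrm{Hom}_R(V,X)}\varphi(V).$$

**Example.** In the example over $T=T(k)$, $Q$ is a summand of $V$ and $V$ is a quotient of $Q^2$, so $\mathrm{tr}_V=\mathrm{tr}_Q$. A map $e_{11}T\to X$ has the form $e_{11}r\mapsto yr$ with $y\in Xe_{11}$, so $t(X)=Xe_{11}T$. In particular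
$$t(T)=Te_{11}T=\begin{pmatrix}k&k\\0&0\end{pmatrix},\qquad T/t(T)\cong P,$$
and indeed $\mathrm{Hom}(Q,P)=Pe_{11}=0$, so $P\in V^\perp$.

**Definition (restriction).** The torsion pair restricts to $\mathrm{mod}\,R$ if $t(X)$ is finitely presented for every $X\in\mathrm{mod}\,R$. (Then $X/t(X)$ is finitely presented too, by fact 2.)

**Example.** Over the finite-dimensional algebra $T(k)$, finitely presented means finite-dimensional. Submodules of finite-dimensional modules are finite-dimensional, so the pair restricts.

We take the following as known.

**Known fact.** Let $R$ be right coherent and $V$ a classical tilting right $R$-module. Then $(\mathrm{Gen}(V),V^\perp)$ restricts to $\mathrm{mod}\,R$ if and only if $\mathrm{End}_R(V_R)$ is right coherent.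

## Does right coherence survive a classical tilt?

The following question comes from Carlos E. Parra, Manuel Saorín, Simone Virili, "Tilting preenvelopes and cotilting precovers in general Abelian categories", arXiv:2103.14159 (2021).

Let $R$ be right coherent and $V$ a classical tilting right $R$-module. Must $S=\mathrm{End}_R(V_R)$ be right coherent? Equivalently, by the Known fact: if $X$ is finitely presented, must the trace of $V$ in $X$ be finitely presented?

The answer is no. Over any field there is a counterexample $R$ that is coherent, and even hereditary, on both sides. First we look at the rings for which the answer is yes.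

## Noetherian and commutative rings, and the number of maps out of $V$

**Proposition 1.**

* (a) If $R$ is right Noetherian, then $\mathrm{End}_R(V)$ is right coherent for every classical tilting $V$.
* (b) If $R$ is commutative coherent, then every classical tilting $V$ is a progenerator, and $\mathrm{End}_R(V)$ is coherent.

**Proof of (a).** Let $X\in\mathrm{mod}\,R$. Then $t(X)\subset X$ is finitely generated, hence finitely presented, because $R$ is right Noetherian. So the torsion pair restricts, and the Known fact applies.

**Proof of (b).** The plan is to show that $V$ is free at each maximal ideal $\mathfrak m$. Write $\mathfrak m$ also for the maximal ideal of $R_{\mathfrak m}$.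

Let $b=\dim V_{\mathfrak m}/\mathfrak mV_{\mathfrak m}$ over the residue field. By Nakayama there is an epimorphism $R_{\mathfrak m}^b\to V_{\mathfrak m}$. Its kernel $K$ is finitely generated since $V_{\mathfrak m}$ is finitely presented, and projective since $V_{\mathfrak m}$ has projective dimension at most $1$. A finitely generated projective module over a local ring is free, so $K\cong R_{\mathfrak m}^a$ and we have
$$0\to R_{\mathfrak m}^a\to R_{\mathfrak m}^b\to V_{\mathfrak m}\to0 .$$
By the choice of $b$, the map $R_{\mathfrak m}^b\to V_{\mathfrak m}$ is an isomorphism modulo $\mathfrak m$, so $K\subset \mathfrak mR_{\mathfrak m}^b$. Thus the matrix of $R_{\mathfrak m}^a\to R_{\mathfrak m}^b$ has entries in $\mathfrak m$.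

Next, by (i) there is a resolution $0\to P_1\to P_0\to V\to0$ by finitely generated projectives. So $\mathrm{Ext}^1_R(V,V)$ is the cokernel of $\mathrm{Hom}(P_0,V)\to\mathrm{Hom}(P_1,V)$, and this commutes with localization. Hence
$$0=\mathrm{Ext}^1_{R_{\mathfrak m}}(V_{\mathfrak m},V_{\mathfrak m})=\mathrm{Coker}\big(V_{\mathfrak m}^b\to V_{\mathfrak m}^a\big),$$
where the map is the transposed matrix, with entries in $\mathfrak m$. Its image lies in $\mathfrak mV_{\mathfrak m}^a$, so the cokernel surjects onto $(V_{\mathfrak m}/\mathfrak mV_{\mathfrak m})^a$. This must vanish, so $a=0$ or, by Nakayama, $V_{\mathfrak m}=0$. In both cases $V_{\mathfrak m}$ is free.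

A finitely presented, locally free module is projective, so $V$ is projective. Then $V_1$ in (iii) is projective, the sequence (iii) splits, and $R\in\mathrm{add}(V)$. So $V$ is a progenerator and $S$ is Morita equivalent to $R$. Coherence is Morita invariant, because being finitely presented is a categorical property. $\blacksquare$

Now let us try to prove the statement in general. Let $X\in\mathrm{mod}\,R$. Each $\varphi(V)$ with $\varphi\in\mathrm{Hom}_R(V,X)$ is finitely generated, and finitely generated submodules of $X$ are finitely presented. So we only need $t(X)$ to be finitely generated, that is, we need finitely many $\varphi$ to suffice. To bound the number of maps, take a presentation $R^a\to R^b\to V\to0$ with matrix $A$. Then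
$$\mathrm{Hom}_R(V,X)=\mathrm{Ker}\big(X^b\to X^a,\ x\mapsto xA\big).\tag{1}$$

Suppose $R$ is commutative. Then $x\mapsto xA$ is a map in $\mathrm{mod}\,R$, so by coherence its kernel is generated over $R$ by finitely many $\varphi_j$. A combination $\sum_j\varphi_jr_j$ has image in $\sum_j\varphi_j(V)$, so $t(X)=\sum_j\varphi_j(V)$ and we are done. With the Known fact this gives a second proof that $S$ is right coherent in the commutative case.

For noncommutative $R$ the argument stops at (1): right multiplication by $A$ is only additive, not right $R$-linear, and coherence of $R$ says nothing about its kernel. Already over $T(k)$, with $V$ replaced by its summand $e_{11}T$ and with $X=Q=(k,k)$, the group of maps is $Xe_{11}=(k,0)$. It is not a submodule, because $(1,0)e_{12}=(0,1)$. What remains is that $\mathrm{Hom}_R(V,X)$ is a right $S$-module, and finitely many generators over $S$ would suffice. But coherence of $R$ is no information about modules over $S$.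

## Traces of $eR$ and generators of the corner $fRe$

The obstruction becomes explicit when $V$ and $eR$ have the same trace, for an idempotent $e$.

**Lemma 2.** Let $e\in R$ be an idempotent and $f=1-e$.

* (a) $\mathrm{tr}_{eR}(X)=XeR$ for every $X\in\mathrm{Mod}\,R$. If $eR\in\mathrm{add}(V)$ and $V$ is a quotient of some $(eR)^m$, then $\mathrm{tr}_V(X)=XeR$.
* (b) $ReR$ is a finitely generated right ideal if and only if $fRe$ is a finitely generated right $eRe$-module.

**Proof.** (a) The maps $eR\to X$ are $er\mapsto yr$ with $y\in Xe$, so the sum of their images is $XeR$. In the second situation, $\mathrm{tr}_{eR}\subset\mathrm{tr}_V$ because $eR\in\mathrm{add}(V)$. Conversely, the image of a map $V\to X$ is the image of a composite $(eR)^m\to V\to X$, hence a sum of images of maps from $eR$.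

(b) We have $ReR=eReR\oplus fReR=eR\oplus fReR$, so the question is whether $fReR$ is finitely generated. If $fRe=\sum_ja_j\,eRe$ is a finite sum, then $fReR=\sum_ja_j\,eReR=\sum_ja_j\,eR=\sum_ja_jR$, since $a_j=a_je$. Conversely, the set $fRe$ generates $fReR$ as a right module. If $fReR$ is finitely generated, then finitely many elements of this set suffice: $fReR=\sum_{j\le m}a_jR$ with $a_j\in fRe$. Multiplying by $e$ on the right, and using $fReRe=fRe$ and $a_jRe=a_j\,eRe$, we get $fRe=\sum_ja_j\,eRe$. $\blacksquare$

So we look for a right coherent ring $R$ with an idempotent $e$ for which $fRe$ is not finitely generated over $eRe$, and a tilting module $V$ as in (a). Coherence is a condition on relations; the condition in (b) is about generators. Let us give $fRe$ as much freedom as we can: take a commutative ring $B$ with an ideal $N$, and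
$$R=\begin{pmatrix}B&B\\N&B\end{pmatrix},\qquad e=e_{11}.$$
This is a ring, $eRe=B$ and $fRe=N$. We shall see that the recipe for $V$ over $T(k)$, which is the case $B=k$, $N=0$, works for every $B$ and every $N$. So it remains to choose $N$ not finitely generated, with $R$ coherent.

The ring $B$ of eventually constant sequences makes coherence easy. Then $R$ consists of the eventually constant sequences in $M_2(k)$ whose limit is upper triangular. At each finite position we see $M_2(k)$, and at infinity we see $T(k)$. The torsion submodule will be everything at the finite positions and only the first row at infinity, and it cannot be generated by finitely many elements. Meanwhile $R$ is a union of finite-dimensional algebras with flat inclusions, which forces coherence.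

## The ring of eventually constant sequences in $M_2(k)$ with triangular limit

Let $k$ be a field, and let $B\supset N$ be the eventually constant and the finitely supported sequences in $k$. Put
$$R=\begin{pmatrix} B&B\\ N&B\end{pmatrix},\quad Q=e_{11}R=(B,B),\quad P=e_{22}R=(N,B),\quad V=Q\oplus Q/e_{12}R .$$

**Theorem 3.** $R$ is right and left coherent, $V$ is a classical tilting right $R$-module, the torsion submodule $t(R)$ is not finitely generated, and
$$S=\mathrm{End}_R(V)\cong\begin{pmatrix} B&0\\ B/N&B/N\end{pmatrix}$$
is not right coherent. In particular, right coherence is not invariant under classical tilting equivalences.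

The proof has five steps. The first uses the special choice of $B$ and $N$. The second and fourth use only that $B$ is a commutative ring and $N$ an ideal. The third and fifth use in addition that $N$ is not finitely generated. The Known fact is not needed.

**Step 1: $R$ is coherent on both sides.** We write $R$ as a directed union of finite-dimensional algebras over which it is flat, and pull relations back to one of them.

For $n\ge0$ let $R_n\subset R$ be the subring of sequences $(x_i)$ with $x_i=x_{n+1}\in T(k)$ for all $i>n$. Then $R=\bigcup_nR_n$ and $R_n\cong M_2(k)^n\times T(k)$. For $m\ge n$ the inclusion $R_n\subset R_m$ is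
$$M_2(k)^n\times T(k)\to M_2(k)^n\times M_2(k)^{m-n}\times T(k),$$
$$(x_1,\dots,x_n,s)\mapsto(x_1,\dots,x_n,s,\dots,s,s).$$

We claim that $R_m$ is projective as a left and as a right $R_n$-module. The first $n$ factors and the last one are free of rank one over the corresponding factors of $R_n$. The other factors are copies of $M_2(k)$ viewed over $T(k)$. As a left $T(k)$-module, $M_2(k)$ is the direct sum of its two columns, and each is isomorphic to the full column $T(k)e_{22}$, which is projective. As a right $T(k)$-module it is the direct sum of its two rows, and each is isomorphic to the full row $e_{11}T(k)$, which is projective. This proves the claim. So $R$, a directed union of the $R_m$ with $m\ge n$, is flat over $R_n$ on both sides.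

Let $I=\sum_{j\le r}a_jR$ be a finitely generated right ideal. All $a_j$ lie in one $R_n$. The kernel $K$ of the map $(a_1,\dots,a_r):R_n^r\to R_n$ of right $R_n$-modules is finitely generated, since $R_n$ is finite-dimensional. As $R$ is flat as a left $R_n$-module, applying $-\otimes_{R_n}R$ to $0\to K\to R_n^r\to R_n$ shows that the kernel of $(a_1,\dots,a_r):R^r\to R$ is the image of $K\otimes_{R_n}R$, which is a finitely generated right $R$-module. The image of this map is $I$, so $I$ is finitely presented.

For left ideals, write $I=\sum_jRa_j$, use that $R_n$ is left Noetherian and apply $R\otimes_{R_n}-$, which is exact because $R$ is flat as a right $R_n$-module.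

**Step 2: $V$ is classical tilting.** We check the three conditions directly. Left multiplication by $e_{12}$ is a map $P=e_{22}R\to Q=e_{11}R$ with image $e_{12}R$. It sends $(n,b)\in P$ to $(n,b)\in Q$, so it is injective. With $W=Q/e_{12}R$ we get an exact sequence
$$0\to P\to Q\to W\to0.\tag{2}$$

(i) $P$ and $Q$ are finitely generated projective, so $W$, and hence $V=Q\oplus W$, is finitely presented of projective dimension at most $1$.

(ii) As $Q$ is projective, we must show $\mathrm{Ext}^1_R(W,Q)=0=\mathrm{Ext}^1_R(W,W)$. By (2), $\mathrm{Ext}^1_R(W,Q)$ is the cokernel of the restriction $\mathrm{Hom}_R(Q,Q)\to\mathrm{Hom}_R(P,Q)$, that is, of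
$$e_{11}Re_{11}\to e_{11}Re_{22},\qquad be_{11}\mapsto be_{11}e_{12}=be_{12}\quad(b\in B).$$
This is surjective, because both sides are copies of $B$. So $\mathrm{Ext}^1_R(W,Q)=0$. Applying $\mathrm{Hom}_R(W,-)$ to (2) gives an exact sequence
$$\mathrm{Ext}^1_R(W,Q)\to\mathrm{Ext}^1_R(W,W)\to\mathrm{Ext}^2_R(W,P)=0,$$
so $\mathrm{Ext}^1_R(W,W)=0$.

(iii) Adding the identity of $Q$ to (2) gives $0\to Q\oplus P=R\to Q\oplus Q\to W\to0$ with $Q\oplus Q,\ W\in\mathrm{add}(V)$.

**Step 3: $t(R)$ is not finitely generated.** This shows directly that the torsion pair does not restrict. $Q=e_{11}R$ is a summand of $V$, and $V$ is a quotient of $Q^2$. By Lemma 2(a),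
$$t(R)=Re_{11}R=\begin{pmatrix}B&B\\N&N\end{pmatrix}.$$
By Lemma 2(b) with $e=e_{11}$, it is finitely generated if and only if $e_{22}Re_{11}=Ne_{21}$ is finitely generated over $e_{11}Re_{11}=Be_{11}$. The action is $ne_{21}\cdot be_{11}=nb\,e_{21}$, so this would mean that $N$ is a finitely generated ideal of $B$, which is false. So $R_R\in\mathrm{mod}\,R$ but $t(R)\notin\mathrm{mod}\,R$.

**Step 4: the ring $S$.** We compute the four groups of maps between $Q$ and $W$. The maps $Q=e_{11}R\to X$ are $e_{11}r\mapsto yr$ with $y\in Xe_{11}$. Such a map kills $e_{12}R$, that is, factors through $W$, if and only if $ye_{12}=0$. From $Q=(B,B)$ and $e_{12}R=(N,B)$ we get $W=(B/N,0)$, so $We_{11}=B/N$ and $We_{22}=0$. Hence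

* $\mathrm{Hom}(Q,Q)=Qe_{11}=B$ and $\mathrm{Hom}(Q,W)=We_{11}=B/N$;
* $\mathrm{Hom}(W,W)=\{y\in B/N:ye_{12}=0\}=B/N$, because $ye_{12}\in We_{22}=0$;
* $\mathrm{Hom}(W,Q)=\{b\in B:be_{12}=0\}=0$.

Composition is multiplication. For example, if $b:Q\to Q$ is followed by $\bar c:Q\to W$, then $e_{11}$ goes first to $be_{11}$ and then to $\bar cb$; the other cases are the same. With $S$ acting on the left of $V=Q\oplus W$, the entry $(1,2)$ is $\mathrm{Hom}(W,Q)=0$ and the entry $(2,1)$ is $\mathrm{Hom}(Q,W)=B/N$, so
$$S\cong\begin{pmatrix}B&0\\B/N&B/N\end{pmatrix}.$$

**Step 5: $S$ is not right coherent.** We exhibit a cyclic right ideal that is not finitely presented. Let $\varepsilon=\begin{pmatrix}0&0\\\bar1&0\end{pmatrix}\in S$. For $s=\begin{pmatrix}b&0\\c&d\end{pmatrix}$ we have $\varepsilon s=\begin{pmatrix}0&0\\\bar b&0\end{pmatrix}$, so the kernel of $S\to\varepsilon S$, $s\mapsto\varepsilon s$, is the right ideal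
$$\mathfrak a=\begin{pmatrix}N&0\\B/N&B/N\end{pmatrix}.$$
Since $S$ is lower triangular, taking $(1,1)$-entries is a surjective ring homomorphism $S\to B$, and it maps $\mathfrak a$ onto $N$. If $\mathfrak a$ were a finitely generated right ideal, the $(1,1)$-entries of its generators would generate the ideal $N$ of $B$; but $N$ is not finitely generated. So $\mathfrak a$ is not finitely generated, and by fact 1 the right ideal $\varepsilon S\cong S/\mathfrak a$ is not finitely presented. $\blacksquare$

The bad right ideal $\varepsilon S=\begin{pmatrix}0&0\\B/N&0\end{pmatrix}$ is one-dimensional over $k$.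

## The corner criterion for $V=eR\oplus\mathrm{Coker}\,\varphi$

The construction of $V$ used only that $eRf$ is finitely generated over $eRe$ and that $fR$ embeds in copies of $eR$. In this generality one can say exactly when coherence survives.

**Theorem 4.** Let $R$ be right coherent, $e\in R$ an idempotent, $f=1-e$. Assume that $eRf=\sum_{i=1}^neRe\,x_i$ is finitely generated as a left $eRe$-module, and that $r\in fR$, $eRr=0$ imply $r=0$. Let
$$\varphi:fR\to(eR)^n,\qquad r\mapsto(x_1r,\dots,x_nr),\qquad V=eR\oplus\mathrm{Coker}\,\varphi.$$
Then $V$ is classical tilting, $t(X)=XeR$ for all $X$, and the following are equivalent: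

1. $\mathrm{End}_R(V)$ is right coherent;
2. the torsion pair restricts to $\mathrm{mod}\,R$;
3. $ReR$ is a finitely generated right ideal;
4. $fRe$ is a finitely generated right $eRe$-module.

In Theorem 3 we have $e=e_{11}$, $n=1$, $x_1=e_{12}$, $eRf=Be_{12}=eRe\,x_1$, and $e_{12}r=0$ with $r\in fR$ forces $r=0$; condition 4 says that $N$ is finitely generated.

**Step 1: $V$ is classical tilting.** We repeat Step 2 of Theorem 3. First, $\varphi$ is injective: if $\varphi(r)=0$, then all $x_ir=0$, so $eRf\,r=0$; since $r=fr$, this says $eRr=0$, and $r=0$. Put $W=\mathrm{Coker}\,\varphi$. The sequence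
$$0\to fR\to(eR)^n\to W\to0\tag{3}$$
shows that $V=eR\oplus W$ is finitely presented of projective dimension at most $1$. By (3), $\mathrm{Ext}^1_R(W,eR)$ is the cokernel of $\mathrm{Hom}((eR)^n,eR)\to\mathrm{Hom}(fR,eR)$, that is, of
$$(eRe)^n\to eRf,\qquad(b_i)\mapsto\sum_ib_ix_i,$$
which is surjective by hypothesis. So $\mathrm{Ext}^1_R(W,eR)=0$. Applying $\mathrm{Hom}_R(W,-)$ to (3), and using $\mathrm{Ext}^2_R(W,fR)=0$, we see that $\mathrm{Ext}^1_R(W,W)$ is a quotient of $\mathrm{Ext}^1_R(W,(eR)^n)=0$. As $eR$ is projective, $\mathrm{Ext}^1_R(V,V)=0$. Finally, adding the identity of $eR$ to (3) gives $0\to eR\oplus fR=R\to eR\oplus(eR)^n\to W\to0$, which is (iii).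

**Step 2: the trace.** $eR$ is a summand of $V$ and $V$ is a quotient of $(eR)^{n+1}$, so $t(X)=XeR$ by Lemma 2(a).

**Step 3: the equivalences.** (1)⇔(2) is the Known fact, and (3)⇔(4) is Lemma 2(b).

(2)⇒(3): $R\in\mathrm{mod}\,R$, so $t(R)=ReR$ is finitely presented, in particular finitely generated.

(3)⇒(2): let $X\in\mathrm{mod}\,R$ with presentation $R^a\to R^b\to X\to0$. Tensoring with the bimodule $R/ReR$ gives an exact sequence of right $R$-modules
$$(R/ReR)^a\to(R/ReR)^b\to X/XeR\to0.$$
By (3) and fact 2, $R/ReR$ is finitely presented. So $X/t(X)=X/XeR$ is a quotient of a finitely presented module by a finitely generated submodule, hence finitely presented. As $R$ is right coherent, $t(X)=\mathrm{Ker}(X\to X/t(X))$ is finitely presented. $\blacksquare$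

## Triangular rings and flat directed colimits of semihereditary rings

In Theorem 3 we may replace $B$ by any commutative von Neumann regular ring and $N$ by any ideal, and decide coherence of $S$ on each side. Two lemmas do the work: one handles the building blocks, the other glues them.

**Lemma 5.** If $C$ is commutative von Neumann regular, then $T(C)$, hence also $T^-(C)$, is left and right semihereditary.

**Proof.** Let $T=T(C)$. Reflection in the anti-diagonal, $\begin{pmatrix}a&b\\0&d\end{pmatrix}\mapsto\begin{pmatrix}d&b\\0&a\end{pmatrix}$, reverses products: the product of $(a,b,d)$ and $(a',b',d')$ is $(aa',ab'+bd',dd')$, and the product of the reflections in the opposite order is $(d'd,\,d'b+b'a,\,a'a)$, which is its reflection because $C$ is commutative. So $T\cong T^{op}$, and it is enough to treat right ideals.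

Let $I$ be a finitely generated right ideal. First we split off the $(1,1)$-entries. As $Te_{11}=Ce_{11}$, the group $Ie_{11}$ is generated over $Ce_{11}$ by the elements $ge_{11}$, where $g$ runs over the generators of $I$, and $ge_{11}$ is the $(1,1)$-entry of $g$ times $e_{11}$. A finitely generated ideal of $C$ is generated by an idempotent, so $Ie_{11}=pCe_{11}$ with $p=p^2$. In particular $pe_{11}\in I$, so $pe_{11}T\subset I$. As $pe_{11}$ is idempotent,
$$I=pe_{11}T\oplus I',\qquad I'=(1-pe_{11})I\subset I.$$
The first summand is projective, and $I'$ is finitely generated as an image of $I$.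

Now we show that $I'$ is projective. We have $I'e_{11}=(1-pe_{11})pCe_{11}=0$, so $I'=I'e_{22}\subset Ce_{12}\oplus Ce_{22}\cong C^2$. For $x\in I'$ and $t\in T$, $xt=xe_{22}t=x\,t_{22}$, so $T$ acts through the $(2,2)$-entry, and $I'$ is a finitely generated $C$-submodule of $C^2$. Such a module is $C$-projective: the second projection maps it onto a finitely generated ideal $qC$ with $q=q^2$, which is projective, so $I'\cong qC\oplus L$, where $L$ is the kernel of the projection. Being a summand of $I'$, $L$ is isomorphic to a finitely generated ideal of $C$, so it is projective too. Hence $I'$ is a summand of some $C^m$ over $C$. The module $C$, viewed over $T$ via the $(2,2)$-entry, is $e_{22}T=Ce_{22}$. So $I'$ is a summand of $(e_{22}T)^m$ and is projective over $T$. $\square$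

**Lemma 6.** Let $A=\varinjlim A_i$ be a directed colimit of right semihereditary rings such that each $A_j$ $(j\ge i)$ is flat as a left $A_i$-module. Then $A$ is right semihereditary. The left-right mirror statement also holds.

**Proof.** $A$ is a directed colimit of the flat left $A_i$-modules $A_j$, $j\ge i$, so it is flat as a left $A_i$-module. A finitely generated right ideal $I$ of $A$ is generated by the images of finitely many elements of some $A_i$. Let $I_i$ be the right ideal of $A_i$ that they generate. By flatness, $I_i\otimes_{A_i}A\to A_i\otimes_{A_i}A=A$ is injective, and its image is $I$. So $I\cong I_i\otimes_{A_i}A$, and this is projective because $I_i$ is. $\square$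

**Theorem 7.** Let $B$ be a commutative von Neumann regular ring, $N$ any ideal of $B$,
$$R=\begin{pmatrix}B&B\\N&B\end{pmatrix},\quad V=e_{11}R\oplus e_{11}R/e_{12}R,\quad S=\mathrm{End}_R(V)\cong\begin{pmatrix}B&0\\B/N&B/N\end{pmatrix}.$$
Then:

* (a) $R$ is left and right semihereditary, hence left and right coherent, and $V$ is classical tilting;
* (b) $S$ is always left semihereditary, hence left coherent;
* (c) $S$ is right coherent if and only if $N$ is finitely generated.

Consequently all these tilts of all the rings $R$ attached to $B$ preserve right coherence if and only if $B$ is a finite product of fields.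

**Step 1: $N$ is a directed union of ideals $fB$.** This replaces the finite sets of positions used before. Order the idempotents of $N$ by $f\le g\Leftrightarrow fg=f$. They are directed: $f\vee g=f+g-fg$ is an idempotent of $N$ with $f(f\vee g)=f$ and $g(f\vee g)=g$. If $x\in N$ and $x=xyx$, then $f=xy\in N$ is idempotent and $x=fx\in fB$. So $N=\bigcup_ffB$. For $f\le g$ put $h=g-f$, which is idempotent since $h^2=g-2fg+f=g-f$. Moreover
$$gB=fB\times hB,\qquad(1-f)B=hB\times(1-g)B.$$

**Step 2: $R$ is semihereditary on both sides.** We apply Lemma 6 to the subrings $R_f=\begin{pmatrix}B&B\\fB&B\end{pmatrix}$. By Step 1, $R=\bigcup_fR_f$. The central idempotent $f\cdot1$ splits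
$$R_f\cong M_2(fB)\times T((1-f)B).$$
The first factor is von Neumann regular, hence semihereditary on both sides, and the second is semihereditary on both sides by Lemma 5. So $R_f$ is semihereditary on both sides.

For $f\le g$ the inclusion $R_f\subset R_g$ is
$$M_2(fB)\times T(hB)\times T((1-g)B)\to M_2(fB)\times M_2(hB)\times T((1-g)B),$$
the product of two identities and the inclusion $T(hB)\subset M_2(hB)$. With $C=hB$, the right $T(C)$-module $M_2(C)$ is the sum of its two rows, so it is isomorphic to $e_{11}T(C)\oplus e_{11}T(C)$. The left $T(C)$-module $M_2(C)$ is the sum of its two columns, so it is isomorphic to $T(C)e_{22}\oplus T(C)e_{22}$. So $R_g$ is projective over $R_f$ on both sides, and Lemma 6 applies on both sides. Coherence follows because finitely generated projective modules are finitely presented.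

**Step 3: $V$ and $S$.** Steps 2 and 4 of Theorem 3 used only that $B$ is a commutative ring and $N$ an ideal. They show that $V$ is classical tilting and give the stated form of $S$. This completes (a).

**Step 4: $S$ is left semihereditary.** We write $S$ as a directed colimit and apply the mirror form of Lemma 6. By Step 1, $B/N=\varinjlim_fB/fB$, so $S=\varinjlim_fS_f$ with
$$S_f=\begin{pmatrix}B&0\\B/fB&B/fB\end{pmatrix}\cong fB\times T^-((1-f)B).$$
Here we used $B=fB\times(1-f)B$ and $B/fB\cong(1-f)B$. By Lemma 5, and since $fB$ is regular, $S_f$ is left semihereditary. For $f\le g$ the map $S_f\to S_g$ is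
$$fB\times T^-(hB)\times T^-((1-g)B)\to fB\times hB\times T^-((1-g)B),$$
the product of two identities and the $(1,1)$-entry map $T^-(hB)\to hB$. The mirror form of Lemma 6 asks that $S_g$ be flat as a right $S_f$-module. As a right $T^-(C)$-module via the $(1,1)$-entry, $C\cong e_{11}T^-(C)=(C,0)$, because
$$(c,0)\begin{pmatrix}b&0\\x&d\end{pmatrix}=(cb,0).$$
So it is projective, $S_g$ is projective as a right $S_f$-module, and $S$ is left semihereditary. This is (b).

**Step 5: right coherence of $S$.** Suppose $S$ is right coherent. Then the right ideal $\varepsilon S$ of Step 5 of Theorem 3 is finitely presented, so the kernel $\mathfrak a$ of $S\to\varepsilon S$ is finitely generated, and its $(1,1)$-entries show that $N$ is finitely generated. Conversely, if $N$ is finitely generated, then $N=fB$ with $f=f^2$, so $S=S_f\cong fB\times T^-((1-f)B)$ is right semihereditary by Lemma 5, hence right coherent. This is (c).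

**Step 6: the last statement.** By (c), all these tilts preserve right coherence if and only if all ideals $N$ of $B$ are finitely generated, that is, $B$ is Noetherian. In that case every ideal of $B$ is generated by an idempotent and so is a direct summand; hence $B$ is a commutative semisimple ring, which is a finite product of fields. Conversely, a finite product of fields is Noetherian. $\blacksquare$

It is instructive to see why Step 4 cannot be run on the other side. Right semiheredity of $S$ would follow in this way if $C$ were flat as a left $T^-(C)$-module via the $(1,1)$-entry. Take $C=k$. This left module is the one-dimensional quotient of $T^-(k)e_{11}$, which is two-dimensional with basis $e_{11},e_{21}$. A finitely generated flat module over a finite-dimensional algebra is projective, so flatness would make this quotient a proper nonzero direct summand of $T^-(k)e_{11}$. But $T^-(k)e_{11}$ has endomorphism ring $e_{11}T^-(k)e_{11}=k$, so it is indecomposable. Hence flatness fails.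

## Heredity of the counterexample

**Corollary 8.** In Theorem 3, $R$ is left and right hereditary, and $S$ is left coherent but not right coherent. So right coherence is not preserved by classical tilting even from two-sided hereditary rings satisfying a polynomial identity.

**Step 1: what is already known.** The ring $B$ of eventually constant sequences is commutative von Neumann regular, so Theorem 7 applies: $R$ is semihereditary on both sides and $S$ is left coherent. By Theorem 3, $S$ is not right coherent. As $R$ embeds in the ring of all sequences in $M_2(k)$, it satisfies every identity of $M_2(k)$, for example $[[x,y]^2,z]=0$.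

**Step 2: a semisimple projective ideal with finite-dimensional quotient.** This lets us pass from finitely generated right ideals to all of them. Let $J=M_2(k)^{(\mathbb N)}\subset R$, the ideal of sequences with finite support. Taking limits gives $R/J\cong T(k)$. Let $u_i\in R$ be the central idempotent equal to the identity matrix at position $i$ and $0$ elsewhere. As a right module $J=\bigoplus_iu_iR$, and $u_iR\cong M_2(k)$, on which $R$ acts through its $i$-th component. Since $R$ maps onto $M_2(k)$ at position $i$, the two rows $e_{11}u_iR$ and $e_{22}u_iR$ are simple; they are projective because they are generated by idempotents. So $J$ is a direct sum of simple projective modules. Every submodule of $J$ is then a direct sum of simple modules, each isomorphic to one of these summands, and hence projective.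

**Step 3: every right ideal $I$ is projective.** The quotient $I/(I\cap J)$ embeds in $R/J\cong T(k)$, so it is finite-dimensional. Lifting a finite basis and taking the right ideal $I_0\subset I$ generated by the lifts, we get $I=I_0+(I\cap J)$ with $I_0$ finitely generated. By Step 1, $I_0$ is projective. As $I\cap J$ is semisimple, we can write $I\cap J=(I_0\cap J)\oplus L$. Then $I=I_0+L$. Also $I_0\cap L\subset(I_0\cap J)\cap L=0$, since $L\subset J$. So $I=I_0\oplus L$, where $L$ is projective by Step 2, and $I$ is projective.

**Step 4: left ideals.** The same argument works with $J=\bigoplus_iRu_i$, where $Ru_i$ is the direct sum of the two columns $Ru_ie_{11}$ and $Ru_ie_{22}$, which are simple projective left modules, and with the left semiheredity from Step 1. $\blacksquare$
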